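\title{Generating series of cohomology on nonreduced curves: a double conic and the limits of rationality}

\begin{abstract}
Let $C$ be a curve, possibly nonreduced, with simple normal crossings support on a smooth complex projective surface. Let $\mathcal D$ be a line bundle and $\mathcal L_1,\dots,\mathcal L_a$ numerically trivial line bundles on $C$. We show that the generating series of the numbers $h^q(\mathcal D\otimes\mathcal L_1^{m_1}\otimes\cdots\otimes\mathcal L_a^{m_a})$ need not be rational: on a double plane conic it can equal $\sum_n t_1^nt_2^{n^2}$. For a double smooth rational curve $2E$ the series is rational for all data exactly when $E^2\le 3$, and on suitable double curves the set of exponents at which $h^0$ jumps is the zero set in $\mathbb N^a$ of an arbitrary polynomial. The series is rational when the $\mathcal L_i$ generate a group of rank at most one, and when $h^1(\mathcal O_C)=h^1(\mathcal O_{C_{\mathrm{red}}})$.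
\end{abstract}

\section{Introduction}\label{sec:intro}

All schemes are over $\mathbb C$ unless another base is named, and $\mathbb N=\{0,1,2,\dots\}$. Let $X$ be a smooth projective surface and let $C\subset X$ be a closed subscheme of pure dimension $1$ supported on a divisor with simple normal crossings (snc). Thus the irreducible components of $C_{\mathrm{red}}$ are smooth and meet transversally, at most two through any point, while $C$ itself may be nonreduced. A line bundle on $C$ is \emph{numerically trivial} if it has degree $0$ on every irreducible component of $C_{\mathrm{red}}$. Let $\mathcal D,\mathcal L_1,\dots,\mathcal L_a$ be line bundles on $C$ with every $\mathcal L_i$ numerically trivial. For $m\in\mathbb Z^a$ write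
\[
\mathcal L^m=\mathcal L_1^{\otimes m_1}\otimes\cdots\otimes\mathcal L_a^{\otimes m_a},\qquad t^m=t_1^{m_1}\cdots t_a^{m_a},
\]
put $h^q(\mathcal F)=\dim_{\mathbb C}H^q(C,\mathcal F)$, and consider the formal power series
\begin{equation}\label{eq:series}
F_q=\sum_{m\in\mathbb N^a}h^q(\mathcal D\otimes\mathcal L^m)\,t^m\ \in\ \mathbb Z[[t_1,\dots,t_a]].
\end{equation}
A power series $F$ is \emph{rational} if $QF=P$ for polynomials $P$ and $Q\ne0$ with coefficients in $\mathbb Q$. (Below, rationality is always proved in this sense, and irrationality is proved even when $P$ and $Q$ may have complex coefficients.) The following problem is taken from the paper \cite{CE} of Chen and Elizondo.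

\medskip
\noindent\textbf{Question.} \emph{Is $F_q$ rational for all $X$, $C$, $\mathcal D$, $\mathcal L_1,\dots,\mathcal L_a$ as above and all $q\in\mathbb N$?}
\medskip

To see what $F_q$ measures, note first that $F_q=0$ for $q\ge2$, because $\dim C=1$. The numerically trivial line bundles on $C$ are the points of a connected commutative algebraic group $G=\operatorname{Pic}^0(C)$, and $L\mapsto h^q(\mathcal D\otimes L)$ is a bounded upper semicontinuous function on $G$ (Section~\ref{sec:positive}). So $F_q$ records which of the points $\mathcal L^m$ lie in the finitely many closed \emph{jump loci} $\{L\in G: h^q(\mathcal D\otimes L)\ge r\}$.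

The simplest case with a jump is a smooth curve $C$ of genus $1$ with $\deg\mathcal D=0$. Here $h^0(\mathcal D\otimes\mathcal L^m)$ is $1$ if $\mathcal L^m\cong\mathcal D^{-1}$ and $0$ otherwise, so the set of jumping exponents is empty or a coset of the kernel of $m\mapsto\mathcal L^m$. For $a=1$ and $\mathcal D=\mathcal O_C$ we get $F_0=1/(1-t^k)$ if $\mathcal L_1$ has finite order $k$, and $F_0=1$ otherwise. Cosets of subgroups of $\mathbb Z^a$ always have rational generating series (Lemma~\ref{lem:cosets}). When $C$ is reduced, $G$ is an extension of an abelian variety by a torus, and the Mordell--Lang theorem says that a finitely generated subgroup of such a group meets any closed subset in a finite union of cosets. This suggests the answer yes.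

For nonreduced $C$, however, $G$ may contain a vector group $\mathbb C^d$, and in a vector group nothing of the kind holds: the parabola $y=x^2$ meets $\mathbb Z^2\subset\mathbb C^2$ in the points $(n,n^2)$. The issue is whether such a closed set can be a jump locus. It can, already on a double conic, and the answer to the Question is no.

\begin{theorem}\label{thm:conic}
Let $E\subset\mathbb P^2$ be a smooth conic and $C=2E$. There are line bundles $\mathcal D,\mathcal L_1,\mathcal L_2$ on $C$, with $\mathcal L_1,\mathcal L_2$ numerically trivial, such that for $q=0$ and $q=1$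
\[
h^q(\mathcal D\otimes\mathcal L_1^{m_1}\otimes\mathcal L_2^{m_2})=\begin{cases}1&\text{if } m_2=m_1^2,\\ 0&\text{otherwise.}\end{cases}
\]
For both values of $q$ the series $F_q$ equals $\sum_{n\ge0}t_1^nt_2^{n^2}$, and it is not rational.
\end{theorem}

The conic has self-intersection $4$, and among double rational curves this is the first value at which rationality fails.

\begin{theorem}\label{thm:threshold}
Let $X$ be a smooth projective surface, $E\subset X$ a smooth rational curve, $e=E^2$ and $C=2E$. The series $F_q$ is rational for all $a$, $q$, $\mathcal D$ and all numerically trivial $\mathcal L_1,\dots,\mathcal L_a$ if and only if $e\le3$.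
\end{theorem}

If the curve $E$ may be chosen freely, the parabola can be replaced by any hypersurface.

\begin{theorem}\label{thm:polynomial}
For every $f\in\mathbb C[x_1,\dots,x_a]$ there are a smooth projective surface $X$, a smooth curve $E\subset X$, line bundles $\mathcal D,\mathcal L_1,\dots,\mathcal L_a$ on $C=2E$ with $\mathcal L_i|_E$ trivial, and a constant $c$, such that for all $m\in\mathbb N^a$
\[
h^0(\mathcal D\otimes\mathcal L^m)=\begin{cases}c+1&\text{if } f(m)=0,\\ c&\text{otherwise.}\end{cases}
\]
\end{theorem}

In the positive direction, rationality holds in two cases.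

\begin{theorem}\label{thm:positive}
Let $C,\mathcal D,\mathcal L_1,\dots,\mathcal L_a$ be as in the Question. The series $F_q$ is rational for all $q$ in each of the following cases:
\begin{itemize}
\item[(a)] the subgroup $\Gamma\subset\operatorname{Pic}(C)$ generated by the $\mathcal L_i$ has rank at most $1$ (in particular if $a=1$);
\item[(b)] $h^1(\mathcal O_C)=h^1(\mathcal O_{C_{\mathrm{red}}})$ (in particular if $C$ is reduced).
\end{itemize}
\end{theorem}

In Theorem~\ref{thm:conic} the group $\Gamma$ has two generators, so the bound $1$ on the rank in (a) is sharp; and $C$ is nonreduced with $h^1(\mathcal O_C)=3$ and $h^1(\mathcal O_E)=0$, so the hypothesis in (b) cannot be dropped.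

The first three theorems rest on one computation. On a double curve $2E$, the sections of $\mathcal D|_E$ that lift to $\mathcal D$ form the kernel of a matrix, and twisting by a line bundle trivial on $E$ changes this matrix by a translation (Section~\ref{sec:double}). Jump loci are therefore determinantal. A $2\times2$ determinant produces the parabola (Section~\ref{sec:conic}), the $2\times2$ minors of a matrix with two rows produce the curves needed for $e>4$ (Section~\ref{sec:rational}), and a large determinant produces an arbitrary polynomial (Section~\ref{sec:polynomial}). Theorem~\ref{thm:positive} is proved in Section~\ref{sec:positive}. We begin with the two facts about power series that turn information on jumping exponents into rationality or irrationality.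

\section{Cosets and gaps}\label{sec:series}

\begin{lemma}\label{lem:cosets}
If $S\subset\mathbb Z^a$ is a finite union of cosets of subgroups of $\mathbb Z^a$, then $\sum_{m\in S\cap\mathbb N^a}t^m$ is rational.
\end{lemma}

\begin{proof}
If a coset of $H$ and a coset of $H'$ share a point $m_0$, their intersection is $m_0+(H\cap H')$. So an intersection of cosets is empty or a coset, and inclusion--exclusion writes the indicator function of $S$ as an integer combination of indicator functions of cosets. We may therefore assume that $S$ is a single coset of a subgroup $H$.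

We realize the series as a Hilbert series. Order $\mathbb N^a$ componentwise. Every subset of $\mathbb N^a$ has finitely many minimal elements; this is the Hilbert basis theorem applied to the monomial ideal that the subset generates. Let $g_1,\dots,g_s$ be the minimal elements of $(H\cap\mathbb N^a)\setminus\{0\}$. If $m\in H\cap\mathbb N^a$ is nonzero, then $m\ge g_j$ for some $j$, and $m-g_j\in H\cap\mathbb N^a$ has smaller coordinate sum; by induction the $g_j$ generate the monoid $H\cap\mathbb N^a$ (Gordan's lemma). Let $b_1,\dots,b_k$ be the minimal elements of $S\cap\mathbb N^a$. Every $m\in S\cap\mathbb N^a$ satisfies $m\ge b_i$ for some $i$, and then $m-b_i\in H\cap\mathbb N^a$ is a sum of elements $g_j$. Let $W$ be the $\mathbb Q$-span of the monomials $t^m$ with $m\in S\cap\mathbb N^a$, and let $\mathbb Q[y_1,\dots,y_s]$ act on $W$ with $y_j$ acting as multiplication by $t^{g_j}$. We have shown that $W$ is generated by $t^{b_1},\dots,t^{b_k}$, and its Hilbert series $\mathcal H_W=\sum_m(\dim W_m)\,t^m$ is the series in question.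

It remains to recall the Hilbert--Serre theorem: if $W$ is a finitely generated $\mathbb N^a$-graded module over $\mathbb Q[y_1,\dots,y_s]$ with $\deg y_j=g_j\ne0$, then $\mathcal H_W\cdot\prod_j(1-t^{g_j})\in\mathbb Z[t_1,\dots,t_a]$. For $s=0$ the module is finite-dimensional. For $s>0$ the kernel $W'$ and the cokernel $W''$ of multiplication by $y_s$ are finitely generated over $\mathbb Q[y_1,\dots,y_{s-1}]$, and $(1-t^{g_s})\mathcal H_W=\mathcal H_{W''}-t^{g_s}\mathcal H_{W'}$, so induction on $s$ applies.
\end{proof}

The lemma applies in particular to sets cut out by affine-linear equations with complex coefficients: for vectors $\lambda_0,\dots,\lambda_a$ in a complex vector space, the set $\{m\in\mathbb Z^a:\lambda_0+\sum_im_i\lambda_i=0\}$ is empty or a coset of the kernel of $m\mapsto\sum_im_i\lambda_i$. Equations of higher degree can produce exponents that drift apart, and this is incompatible with rationality.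

\begin{lemma}\label{lem:gaps}
For $a\ge2$ the series $F=\sum_{n\ge0}t_1^nt_2^{n^2}\cdots t_a^{n^a}$ is not rational, even over $\mathbb C$.
\end{lemma}

\begin{proof}
Suppose $QF=P$ with $P,Q\in\mathbb C[t_1,\dots,t_a]$ and $Q\ne0$. We reduce to one variable by a substitution that does not kill $Q$. Let $B$ be an integer larger than every exponent that occurs in $Q$, and put $w_i=B^{i-1}$. The substitution $t_i\mapsto t^{w_i}$ defines a ring homomorphism $\mathbb C[[t_1,\dots,t_a]]\to\mathbb C[[t]]$, since only finitely many monomials are sent to a given power of $t$. By uniqueness of expansions in base $B$, distinct monomials of $Q$ go to distinct powers of $t$, so the image $\bar Q$ of $Q$ is nonzero. We obtain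
\[
\bar Q(t)\sum_{n\ge0}t^{N_n}=\bar P(t),\qquad N_n=w_1n+w_2n^2+\dots+w_an^a,
\]
and $N_{n+1}-N_n\ge 2n+1$ because $a\ge2$. Let $r=\deg\bar Q$ and choose $n$ with $2n+1>r$ and $N_n>\deg\bar P$. A term $t^{N_k}$ contributes to the coefficient of $t^{N_n+r}$ on the left only if $N_n\le N_k\le N_n+r$, which forces $k=n$. So this coefficient is the leading coefficient of $\bar Q$, which is nonzero, while the corresponding coefficient of $\bar P$ is zero.
\end{proof}

\section{Line bundles on a double curve}\label{sec:double}

Let $E$ be a smooth connected projective curve on a smooth projective surface $X$, and let $C=2E$ be the subscheme with ideal $\mathcal O_X(-2E)$. It is an effective Cartier divisor, hence of pure dimension $1$, and its support is smooth, hence snc; so $C$ is of the kind allowed in the Question. The ideal of $E$ in $C$ is the conormal bundle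
\[
M=\mathcal O_X(-E)/\mathcal O_X(-2E)=\mathcal O_X(-E)|_E,\qquad \deg M=-E^2 .
\]
It has square zero, so a function on $C$ acts on $M$ through its restriction to $E$, and $(1+u)(1+u')=1+u+u'$ for local sections $u,u'$ of $M$. Hence $u\mapsto1+u$ gives an exact sequence of sheaves of abelian groups $0\to M\to\mathcal O_C^*\to\mathcal O_E^*\to1$. The map $H^0(\mathcal O_C^*)\to H^0(\mathcal O_E^*)=\mathbb C^*$ is onto because constants lift, and $H^2(E,M)=0$. So we have an exact sequence
\begin{equation}\label{eq:pic}
0\to H^1(E,M)\to\operatorname{Pic}(C)\to\operatorname{Pic}(E)\to0 .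
\end{equation}
For $\xi\in H^1(E,M)$ with \v{C}ech cocycle $(\xi_{ij})$, let $L_\xi$ be its image, the line bundle with transition functions $1+\xi_{ij}$. We shall use three consequences of \eqref{eq:pic}: $L_\xi\otimes L_\eta\cong L_{\xi+\eta}$; the bundles $L_\xi$ are exactly the line bundles on $C$ whose restriction to $E$ is trivial, and in particular they are numerically trivial; and every line bundle on $E$ lifts to $C$.

Let $\mathcal D$ be a line bundle on $C$ and $A=\mathcal D|_E$. Tensoring $0\to M\to\mathcal O_C\to\mathcal O_E\to0$ with $\mathcal D$ gives $0\to A\otimes M\to\mathcal D\to A\to0$, and hence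
\begin{equation}\label{eq:les}
0\to H^0(E,A\otimes M)\to H^0(C,\mathcal D)\to H^0(E,A)\xrightarrow{\ \delta_{\mathcal D}\ }H^1(E,A\otimes M).
\end{equation}
Replacing $\mathcal D$ by $\mathcal D\otimes L_\xi$ does not change $A$. All the dependence of $h^0$ on $\xi$ is therefore in the connecting map, and we want to write that map as a matrix. Recall Serre duality on $E$: for a line bundle $\mathcal F$ the pairing
\[
H^1(E,\mathcal F)\times H^0(E,\omega_E\otimes\mathcal F^{-1})\to H^1(E,\omega_E)\cong\mathbb C,\qquad(\eta,w)\mapsto\langle\eta,w\rangle,
\]
which sends a cocycle $(\eta_{ij})$ and a section $w$ to the class of $(\eta_{ij}w)$, is perfect. Put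
\[
N=\omega_E\otimes A^{-1}\otimes M^{-1}.
\]
Then $H^1(A\otimes M)\cong H^0(N)^\vee$ and $H^1(M)\cong H^0(A\otimes N)^\vee$, and $\delta_{\mathcal D}$ becomes the bilinear form
\[
b_{\mathcal D}:H^0(A)\times H^0(N)\to\mathbb C,\qquad b_{\mathcal D}(s,w)=\langle\delta_{\mathcal D}(s),w\rangle ,
\]
whose rank equals the rank of $\delta_{\mathcal D}$.

\begin{proposition}\label{prop:twist}
For all $\xi\in H^1(E,M)$, $s\in H^0(A)$ and $w\in H^0(N)$,
\[
b_{\mathcal D\otimes L_\xi}(s,w)=b_{\mathcal D}(s,w)+\langle\xi,sw\rangle .
\]
Moreover
\[
h^0(\mathcal D\otimes L_\xi)=h^0(E,A\otimes M)+h^0(E,A)-\operatorname{rank}b_{\mathcal D\otimes L_\xi},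
\]
and $\chi(\mathcal D\otimes L_\xi)=\chi(E,A)+\chi(E,A\otimes M)$ does not depend on $\xi$.
\end{proposition}

\begin{proof}
Choose an affine open cover $(U_i)$ of $C$ that trivializes $\mathcal D$, with transition functions $g_{ij}$, so that the local coordinates of a section satisfy $\sigma_i=g_{ij}\sigma_j$. A section $s\in H^0(A)$ is a family $s_i\in\mathcal O_E(U_i)$ with $s_i=\bar g_{ij}s_j$, where the bar denotes restriction to $E$. Choose lifts $\sigma_i\in\mathcal O_C(U_i)$ of the $s_i$. Then $\delta_{\mathcal D}(s)$ is the class of the cocycle $g_{ij}\sigma_j-\sigma_i\in M(U_i\cap U_j)$, read as a section of $A\otimes M$ by means of the trivialization of $A$ over $U_i$. The bundle $\mathcal D\otimes L_\xi$ has transition functions $g_{ij}(1+\xi_{ij})$, which restrict to the same $\bar g_{ij}$, so the same lifts may be used, and $\delta_{\mathcal D\otimes L_\xi}(s)$ is the class of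
\[
g_{ij}(1+\xi_{ij})\sigma_j-\sigma_i=(g_{ij}\sigma_j-\sigma_i)+\xi_{ij}\,s_i .
\]
Here we used that $g_{ij}\sigma_j$ acts on $M$ through its restriction $\bar g_{ij}s_j=s_i$. Thus $\delta_{\mathcal D\otimes L_\xi}(s)-\delta_{\mathcal D}(s)$ is the class of the cocycle $(\xi_{ij}s)$, and pairing it with $w$ gives the class of $(\xi_{ij}sw)$ in $H^1(\omega_E)$, which is $\langle\xi,sw\rangle$. The formula for $h^0$ is \eqref{eq:les} for $\mathcal D\otimes L_\xi$, and the formula for $\chi$ is additivity in the sequence $0\to A\otimes M\to\mathcal D\otimes L_\xi\to A\to0$.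
\end{proof}

As $\xi$ varies, the forms $b_{\mathcal D\otimes L_\xi}$ fill out a translate of the image of the transpose of the multiplication map
\begin{equation}\label{eq:mult}
\mu:H^0(A)\otimes H^0(N)\to H^0(A\otimes N),
\end{equation}
and the jump loci of $h^0$ are the loci where these forms drop rank. If $\mathcal L_i=L_{\xi_i}$, then the form attached to $\mathcal D\otimes\mathcal L^m=\mathcal D\otimes L_{\sum m_i\xi_i}$ depends affine-linearly on $m$.

\subsection*{The rational case}
Let $E\cong\mathbb P^1$ with homogeneous coordinates $x,y$, and let $e=E^2$. We write $\mathcal O(k)$ for $\mathcal O_{\mathbb P^1}(k)$. Then $M\cong\mathcal O(-e)$ and $\omega_E\cong\mathcal O(-2)$. A numerically trivial line bundle on $C$ is trivial on $E$, so it is some $L_\xi$. If $A=\mathcal O(k)$, then $N=\mathcal O(e-k-2)$, and when both $H^0(A)$ and $H^0(N)$ are nonzero the form $b_{\mathcal D}$ is a matrix of size $(k+1)\times(e-k-1)$. The two sizes add up to $e$. The vanishing of a matrix that depends affine-linearly on $m$ is an affine-linear condition, so a nonlinear rank condition needs both sizes to be at least $2$. This first happens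 for $e=4$, $k=1$.

Suppose now that $e\ge4$ and $A=\mathcal O(1)$, so that $N=\mathcal O(e-3)$ and $A\otimes N=\mathcal O(e-2)$. We use the basis $x,y$ of $H^0(A)$ to index rows and the basis $x^{e-3-l}y^l$ ($0\le l\le e-3$) of $H^0(N)$ to index columns. Let $\varepsilon_0,\dots,\varepsilon_{e-2}$ be the basis of $H^1(M)$ dual to the basis $x^{e-2-l}y^l$ ($0\le l\le e-2$) of $H^0(A\otimes N)$. For $\xi=\sum_lh_l\varepsilon_l$ we have $\langle\xi,x\cdot x^{e-3-l}y^l\rangle=h_l$ and $\langle\xi,y\cdot x^{e-3-l}y^l\rangle=h_{l+1}$, so the form $(s,w)\mapsto\langle\xi,sw\rangle$ has the Hankel matrix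
\begin{equation}\label{eq:hankel}
H(\xi)=\begin{pmatrix}h_0&h_1&\cdots&h_{e-3}\\h_1&h_2&\cdots&h_{e-2}\end{pmatrix}.
\end{equation}
Since $h^0(A\otimes M)=h^0(\mathcal O(1-e))=0$, Proposition~\ref{prop:twist} gives, for every $\mathcal D$ with $\mathcal D|_E\cong\mathcal O(1)$,
\begin{equation}\label{eq:h0h1}
h^0(\mathcal D)=2-\operatorname{rank}b_{\mathcal D},\qquad \chi(\mathcal D)=2+(2-e)=4-e .
\end{equation}

\section{The double conic}\label{sec:conic}

\begin{proof}[Proof of Theorem~\ref{thm:conic}]
Here $E\cong\mathbb P^1$ and $e=4$, so the matrices \eqref{eq:hankel} are the symmetric $2\times2$ matrices. The bundle $\mathcal O(1)$ on $E$ is not restricted from $\mathbb P^2$, since line bundles on $\mathbb P^2$ have even degree on a conic, but by \eqref{eq:pic} it lifts to a line bundle $\mathcal D_0$ on $C$. We have no control over the matrix $B=(B_{ij})$ of $b_{\mathcal D_0}$, but twisting removes its symmetric part. Put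
\[
\mathcal D=\mathcal D_0\otimes L_{\xi'},\qquad \xi'=(1-B_{11})\varepsilon_0-B_{12}\varepsilon_1-B_{22}\varepsilon_2 .
\]
By Proposition~\ref{prop:twist} the matrix of $b_{\mathcal D}$ is
\[
\begin{pmatrix}B_{11}&B_{12}\\B_{21}&B_{22}\end{pmatrix}+\begin{pmatrix}1-B_{11}&-B_{12}\\-B_{12}&-B_{22}\end{pmatrix}=\begin{pmatrix}1&0\\ \beta&0\end{pmatrix},\qquad\beta=B_{21}-B_{12}.
\]
We twist further only by classes $\xi=h_1\varepsilon_1+h_2\varepsilon_2$, which keeps the entry $1$ in the corner. The matrix of $b_{\mathcal D\otimes L_\xi}$ is
\[
\begin{pmatrix}1&h_1\\ \beta+h_1&h_2\end{pmatrix},\qquad\text{with determinant } h_2-h_1^2-\beta h_1 .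
\]
Its rank is at least $1$, so by \eqref{eq:h0h1} the number $h^0(\mathcal D\otimes L_\xi)$ is $1$ on the parabola $h_2=h_1^2+\beta h_1$ and $0$ off it.

It remains to choose a lattice that meets the parabola in infinitely many points. The obvious lattice $\mathbb Z\varepsilon_1+\mathbb Z\varepsilon_2$ may fail: if $\beta\notin\mathbb Q$, it meets the parabola only at the origin. Instead we write a point of the parabola as $T(\varepsilon_1+\beta\varepsilon_2)+T^2\varepsilon_2$ and take the coefficients of $T$ and $T^2$ as generators:
\[
\mathcal L_1=L_{\varepsilon_1+\beta\varepsilon_2},\qquad\mathcal L_2=L_{\varepsilon_2}.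
\]
For $\mathcal D\otimes\mathcal L_1^{m_1}\otimes\mathcal L_2^{m_2}$ we have $h_1=m_1$ and $h_2=\beta m_1+m_2$, so the determinant is $m_2-m_1^2$. This proves the claim for $h^0$. By \eqref{eq:h0h1} the Euler characteristic is $0$, so $h^1=h^0$. Both series equal $\sum_nt_1^nt_2^{n^2}$, which is not rational by Lemma~\ref{lem:gaps}.
\end{proof}

\begin{remark}\label{rem:beta}
The proof does not need the value of $\beta$, but one cannot arrange $\beta=0$. Suppose $B$ were symmetric. A twist $\mathcal D'$ of $\mathcal D_0$ would then have $b_{\mathcal D'}=0$, so $x$ and $y$ would lift to sections of $\mathcal D'$. These have no common zero, so they define a morphism $p:C\to\mathbb P^1=E$ with $p|_E=\mathrm{id}$. If $z$ is a local equation of $E$, then $d(z^2)=2z\,dz$ vanishes on $E$, so $\Omega_C|_E=\Omega_{\mathbb P^2}|_E$. Pullback of differentials along $p$ thus gives a map $\Omega_E\to\Omega_{\mathbb P^2}|_E$ whose composite with restriction to $\Omega_E$ is the identity. Since $\Omega_E^{-1}\cong\mathcal O(2)\cong\mathcal O_{\mathbb P^2}(1)|_E$, this map is a nonzero section of $\Omega_{\mathbb P^2}(1)|_E$. But the Euler sequence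 $0\to\Omega_{\mathbb P^2}(1)\to\mathcal O_{\mathbb P^2}^{\oplus3}\to\mathcal O_{\mathbb P^2}(1)\to0$, restricted to $E$, identifies such sections with linear forms that vanish on $E$, and a smooth conic lies on no line.
\end{remark}

\section{Double rational curves}\label{sec:rational}

\begin{proof}[Proof of Theorem~\ref{thm:threshold}]
We keep the notation of Section~\ref{sec:double}.

\emph{The case $e\le3$.} Write $\mathcal L_i=L_{\xi_i}$ and $\mathcal D|_E=A=\mathcal O(k)$, and let $b(m)$ be the form attached to $\mathcal D\otimes\mathcal L^m$. If $H^0(A)=0$ or $H^0(N)=0$, then $b(m)=0$ for all $m$, so $h^0(\mathcal D\otimes\mathcal L^m)$ is a constant $c$ by Proposition~\ref{prop:twist}, and $F_0=c\prod_i(1-t_i)^{-1}$. Otherwise $h^0(A)=k+1$ and $h^0(N)=e-k-1$ are positive integers with sum $e\le3$, so one of them is $1$. Then $b(m)$ has rank $0$ if $b(m)=0$ and rank $1$ otherwise, and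
\[
F_0=c\prod_i(1-t_i)^{-1}+\sum_{m\in\mathbb N^a,\ b(m)=0}t^m,\qquad c=h^0(A\otimes M)+h^0(A)-1 .
\]
Since $b(m)$ is affine-linear in $m$, the last sum is rational by Lemma~\ref{lem:cosets}. The Euler characteristic does not depend on $m$, so $F_1=F_0-\chi(\mathcal D)\prod_i(1-t_i)^{-1}$ is rational too, and $F_q=0$ for $q\ge2$.

\emph{The case $e\ge4$.} We follow the proof for the conic. The matrices now have size $2\times(e-2)$, and dropping rank imposes $e-3$ conditions, so the parabola is replaced by a curve in a space of dimension $e-2$; accordingly we take $a=e-2$.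

Let $\mathcal D_0$ be a lift of $\mathcal O(1)$ and let $(B_0,\dots,B_{e-3})$ be the first row of the matrix of $b_{\mathcal D_0}$. Put $\mathcal D_1=\mathcal D_0\otimes L_{\xi'}$ with $\xi'=\varepsilon_0-\sum_{l=0}^{e-3}B_l\varepsilon_l$. By Proposition~\ref{prop:twist} and \eqref{eq:hankel}, the matrix of $b_{\mathcal D_1}$ has first row $(1,0,\dots,0)$; call its second row $(\beta_0,\dots,\beta_{e-3})$. Let $W\subset H^1(M)$ be the span of $\varepsilon_1,\dots,\varepsilon_{e-2}$. For $\xi=\sum_{l=1}^{e-2}h_l\varepsilon_l\in W$ the matrix of $b_{\mathcal D_1\otimes L_\xi}$ is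
\[
\begin{pmatrix}1&h_1&\cdots&h_{e-3}\\ h_1+\beta_0&h_2+\beta_1&\cdots&h_{e-2}+\beta_{e-3}\end{pmatrix}.
\]
It has rank at least $1$, and rank exactly $1$ if and only if the second row is $h_1+\beta_0$ times the first, that is,
\begin{equation}\label{eq:recursion}
h_{l+1}=(h_1+\beta_0)h_l-\beta_l\qquad(1\le l\le e-3).
\end{equation}
These equations determine $h_2,\dots,h_{e-2}$ successively from $h_1$. Define polynomials by $P_1(T)=T$ and $P_{l+1}(T)=(T+\beta_0)P_l(T)-\beta_l$ for $1\le l\le e-3$. Then $P_l$ is monic of degree $l$, and \eqref{eq:recursion} holds if and only if $h_l=P_l(h_1)$ for all $l$. In other words, the rank is $1$ exactly when $\xi$ lies on the curve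
\[
\gamma:\mathbb C\to W,\qquad\gamma(T)=\sum_{l=1}^{e-2}P_l(T)\,\varepsilon_l .
\]
As for the conic, we expand in powers of $T$ and write $\gamma(T)=\xi_0+T\xi_1+\dots+T^{e-2}\xi_{e-2}$ with $\xi_j\in W$. The coefficient of $\varepsilon_l$ in $\xi_j$ is the coefficient of $T^j$ in $P_l$, which is $0$ for $l<j$ and $1$ for $l=j$. So $\xi_1,\dots,\xi_{e-2}$ are related to $\varepsilon_1,\dots,\varepsilon_{e-2}$ by a unitriangular matrix and form a basis of $W$. Put
\[
\mathcal D=\mathcal D_1\otimes L_{\xi_0},\qquad\mathcal L_j=L_{\xi_j}\quad(1\le j\le e-2).
\]
Then $\mathcal D\otimes\mathcal L^m=\mathcal D_1\otimes L_\xi$ with $\xi=\xi_0+\sum_jm_j\xi_j$. By linear independence, $\xi=\gamma(T)$ if and only if $m_j=T^j$ for all $j$; such a $T$ exists if and only if $m_j=m_1^j$ for all $j$. By \eqref{eq:h0h1},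
\[
F_0=\sum_{n\ge0}t_1^nt_2^{n^2}\cdots t_{e-2}^{n^{e-2}},\qquad F_1=F_0+(e-4)\prod_{i}(1-t_i)^{-1}.
\]
Since $e-2\ge2$, neither series is rational, by Lemma~\ref{lem:gaps}.
\end{proof}

\begin{remark}
The cases $e=2,3$ show that neither condition in Theorem~\ref{thm:positive} is necessary for rationality. Let $E$ be the diagonal of $\mathbb P^1\times\mathbb P^1$, so $e=2$. Then $H^1(M)\cong\mathbb C$, so $h^1(\mathcal O_C)=1\ne0=h^1(\mathcal O_E)$, and by \eqref{eq:pic} two classes in $H^1(M)$ that are linearly independent over $\mathbb Q$ give line bundles generating a group of rank $2$.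
\end{remark}

\section{Zero sets of polynomials as jump loci}\label{sec:polynomial}

To realize a given polynomial $f$ by means of Proposition~\ref{prop:twist} we need three things: a square matrix with affine-linear entries whose corank detects the vanishing of $f$; a curve $E$ with line bundles $A,N$ for which every bilinear form on $H^0(A)\times H^0(N)$, and not only a Hankel matrix, is of the form $\langle\xi,sw\rangle$; and a surface containing $E$ with the prescribed conormal bundle. We treat these in turn.

\begin{lemma}\label{lem:higman}
For every $f\in\mathbb C[x_1,\dots,x_a]$ there are $n\ge2$ and matrices $\Lambda_0,\dots,\Lambda_a\in M_n(\mathbb C)$ such that $\Lambda(x)=\Lambda_0+\sum_ix_i\Lambda_i$ satisfies $\Lambda=P\cdot\operatorname{diag}(f,1,\dots,1)\cdot Q$ with $P,Q\in GL_n(\mathbb C[x_1,\dots,x_a])$. In particular, for $m\in\mathbb C^a$ the rank of $\Lambda(m)$ is $n-1$ if $f(m)=0$ and $n$ otherwise.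
\end{lemma}

\begin{proof}
We use Higman's trick, which trades one multiplication for one extra row and column. For a square matrix $B$ of polynomials let $\nu(B)=\sum(d-1)$, where the sum runs over all monomial terms of degree $d\ge2$ in all entries of $B$. Then $\nu(B)=0$ if and only if all entries have degree at most $1$. Suppose that the $(i,j)$ entry of $B$ contains a term of degree $d\ge2$. Write it as $uv$, with $u$ a scalar multiple of a variable and $v$ a monomial of degree $d-1$, and let $B'$ be obtained from $B$ by deleting this term. With $e_i$ the $i$-th standard column vector, put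
\[
\widetilde B=\begin{pmatrix}B'&u\,e_i\\-v\,e_j^T&1\end{pmatrix}.
\]
Adding $-u$ times the last row to row $i$ restores the term $uv$ in position $(i,j)$ and clears the entry $u$. Adding then $v$ times the last column to column $j$ clears the entry $-v$. The result is the block sum $B\oplus1$, and both operations are invertible over $\mathbb C[x_1,\dots,x_a]$. The deleted term contributed $d-1$ to $\nu$, the new entry $-v$ contributes $d-2$, and $u$ contributes nothing, so $\nu(\widetilde B)=\nu(B)-1$. Start with $\operatorname{diag}(f,1)$, which ensures $n\ge2$, and repeat until $\nu=0$. Each matrix obtained is equivalent over the polynomial ring to $\operatorname{diag}(f,1,\dots,1)$ of the same size. The last assertion follows because $P(m)$ and $Q(m)$ are invertible.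
\end{proof}

For example, one step applied to the $1\times1$ matrix $(x_2-x_1^2)$ with $u=-x_1$, $v=x_1$ gives $\left(\begin{smallmatrix}x_2&-x_1\\-x_1&1\end{smallmatrix}\right)$, a symmetric matrix like the one in Section~\ref{sec:conic} with $\beta=0$. In general $\Lambda$ has no special shape, so we need the transpose of the multiplication map \eqref{eq:mult} to be surjective, that is, $\mu$ to be injective. Two line bundles with $n$ generating sections each define a map $E\to\mathbb P^{n-1}\times\mathbb P^{n-1}$, and a nonzero element of $\ker\mu$ is a divisor of class $(1,1)$ containing the image. This suggests taking for $E$ a complete intersection of divisors of the larger class $(2,2)$.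

\begin{lemma}\label{lem:curve}
For every $n\ge2$ there are a smooth connected projective curve $E$ and line bundles $A,N$ on $E$ such that $h^0(A)=h^0(N)=n$ and the multiplication map $H^0(A)\otimes H^0(N)\to H^0(A\otimes N)$ is injective.
\end{lemma}

\begin{proof}
Let $Y=\mathbb P^{n-1}\times\mathbb P^{n-1}$, of dimension $2n-2$, and put $r=2n-3$. The bundle $\mathcal O_Y(2,2)$ is very ample, so by Bertini's theorem, applied $r$ times, the intersection $E$ of $r$ general divisors of class $(2,2)$ is smooth of pure dimension $1$. The equations of $E$ form a regular sequence, so the ideal sheaf $I_E$ has the Koszul resolution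
\[
0\to K_r\to\dots\to K_2\to K_1\to I_E\to0,\qquad K_j=\mathcal O_Y(-2j,-2j)^{\oplus\binom rj}.
\]
Fix $u,v,i\in\{0,1\}$. We claim that $H^i(Y,I_E(u,v))=0$.

The bundle $K_j(u,v)$ is a sum of copies of $\mathcal O_Y(u-2j,v-2j)$, and both twists are negative. A negative line bundle on $\mathbb P^{n-1}$ has cohomology at most in degree $n-1$, so by the K\"unneth formula $K_j(u,v)$ has cohomology at most in degree $2n-2$. Since $i+j-1\le r=2n-3$, we get $H^{i+j-1}(K_j(u,v))=0$ for $1\le j\le r$. Split the resolution into short exact sequences $0\to Z_{j+1}\to K_j\to Z_j\to0$ with $Z_1=I_E$ and $Z_{r+1}=0$. The exact sequences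
\[
H^{i+j-1}(K_j(u,v))\to H^{i+j-1}(Z_j(u,v))\to H^{i+j}(Z_{j+1}(u,v))
\]
show by descending induction on $j$ that $H^{i+j-1}(Z_j(u,v))=0$ for $1\le j\le r+1$, and $j=1$ is the claim.

It follows that restriction $H^0(\mathcal O_Y(u,v))\to H^0(\mathcal O_E(u,v))$ is an isomorphism for $u,v\in\{0,1\}$. For $(u,v)=(0,0)$ this gives $H^0(\mathcal O_E)=\mathbb C$, so $E$ is connected. Put $A=\mathcal O_E(1,0)$ and $N=\mathcal O_E(0,1)$. The cases $(1,0)$ and $(0,1)$ give $h^0(A)=h^0(N)=n$. Together with the case $(1,1)$ they identify the multiplication map with $H^0(\mathcal O_Y(1,0))\otimes H^0(\mathcal O_Y(0,1))\to H^0(\mathcal O_Y(1,1))$, which is an isomorphism by the K\"unneth formula.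
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:polynomial}]
Take $n$ and $\Lambda_0,\dots,\Lambda_a$ from Lemma~\ref{lem:higman}, and then $E,A,N$ from Lemma~\ref{lem:curve}. For $N$ to play the role it has in Section~\ref{sec:double}, the conormal bundle of $E$ must be
\[
M=\omega_E\otimes A^{-1}\otimes N^{-1}.
\]
The scheme $\operatorname{Spec}_E\bigoplus_{k\ge0}M^{\otimes k}$ is the total space of the line bundle $M^{-1}$. It is an open subset of the $\mathbb P^1$-bundle $X\to E$ of lines in $M^{-1}\oplus\mathcal O_E$, which is a smooth projective surface. The zero section is a copy of $E$ with ideal $\bigoplus_{k\ge1}M^{\otimes k}$, and the square of this ideal is $\bigoplus_{k\ge2}M^{\otimes k}$. So the conormal bundle of $E$ in $X$ is $M$, and $C=2E=\operatorname{Spec}_E(\mathcal O_E\oplus M)$.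

The projection $X\to E$ restricts to a morphism $p:C\to E$ with $p|_E=\mathrm{id}$. The bundle $p^*A$ restricts to $A$, and every section of $A$ lifts to it by pullback, so $b_{p^*A}=0$ by \eqref{eq:les}. The map
\[
H^1(M)\cong H^0(A\otimes N)^\vee\to\big(H^0(A)\otimes H^0(N)\big)^\vee,\qquad\xi\mapsto\big((s,w)\mapsto\langle\xi,sw\rangle\big),
\]
is the transpose of the injective map $\mu$, hence surjective. Fix bases of $H^0(A)$ and $H^0(N)$, and choose $\xi_0,\dots,\xi_a\in H^1(M)$ such that the form attached to $\xi_i$ has matrix $\Lambda_i$. Put $\mathcal D=p^*A\otimes L_{\xi_0}$ and $\mathcal L_i=L_{\xi_i}$ for $1\le i\le a$. By Proposition~\ref{prop:twist}, the form attached to $\mathcal D\otimes\mathcal L^m$ has matrix $\Lambda(m)$, and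
\[
h^0(\mathcal D\otimes\mathcal L^m)=h^0(A\otimes M)+n-\operatorname{rank}\Lambda(m).
\]
By Lemma~\ref{lem:higman} the theorem holds with $c=h^0(A\otimes M)$.
\end{proof}

\section{Rationality: rank one and the semiabelian case}\label{sec:positive}

Let $C,\mathcal D,\mathcal L_1,\dots,\mathcal L_a$ be as in the Question. We first reduce Theorem~\ref{thm:positive} to a statement about closed subsets of an algebraic group.

\subsection*{Jump loci}
Recall that the Picard functor $\operatorname{Pic}_{C/\mathbb C}$ is the sheaf, for the topology of flat coverings of finite presentation, associated with $T\mapsto\operatorname{Pic}(C\times T)$. Since $C$ is projective, it is represented by a commutative group scheme locally of finite type, and its group of $\mathbb C$-points is $\operatorname{Pic}(C)$. Group schemes of finite type over a field of characteristic $0$ are reduced, hence smooth, so the identity component $G=\operatorname{Pic}^0_{C/\mathbb C}$ is a connected commutative algebraic group. Its $\mathbb C$-points are exactly the classes of numerically trivial line bundles \cite[\S9.2, Cor.~13]{BLR}. We write the group law of $G$ additively,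 identify a closed subset of $G$ with its set of $\mathbb C$-points, and let
\[
\varphi:\mathbb Z^a\to G(\mathbb C),\qquad m\mapsto\mathcal L^m ,
\]
a homomorphism with image $\Gamma$.

\begin{lemma}\label{lem:reduction}
Suppose that $\varphi^{-1}(V)$ is a finite union of cosets of subgroups of $\mathbb Z^a$ for every closed subset $V\subset G$. Then $F_q$ is rational for all $q$.
\end{lemma}

\begin{proof}
For $r\ge1$ let $V_{q,r}=\{L\in G(\mathbb C):h^q(\mathcal D\otimes L)\ge r\}$. We show that $V_{q,r}$ is closed. A universal line bundle on $C\times G$ need not be available, but by the definition of the Picard functor the inclusion $G\to\operatorname{Pic}_{C/\mathbb C}$ is induced by line bundles locally on a flat covering of $G$. Flat morphisms of finite presentation are open and $G$ is quasi-compact, so finitely many members of the covering suffice. Thus there are a flat surjective morphism of finite type $\pi:T\to G$ and a line bundle $\mathcal P$ on $C\times T$ such that $\mathcal P|_{C\times\{\tau\}}$ has class $\pi(\tau)$ for every $\tau\in T(\mathbb C)$. The projection $C\times T\to T$ is proper and flat, so by the semicontinuity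 theorem $\tau\mapsto h^q(\mathcal D\otimes\mathcal P|_{C\times\{\tau\}})$ is upper semicontinuous, and $\pi^{-1}(V_{q,r})$ is closed. The complement of $V_{q,r}$ is the image under the open surjection $\pi$ of the complement of $\pi^{-1}(V_{q,r})$, so it is open.

The closed sets $V_{q,1}\supset V_{q,2}\supset\cdots$ have empty intersection, and the chain stabilizes because $G$ is noetherian; so $V_{q,r}=\emptyset$ for large $r$. The number $h^q(\mathcal D\otimes\mathcal L^m)$ counts the $r\ge1$ with $\varphi(m)\in V_{q,r}$. Hence $F_q$ is the finite sum over $r$ of the series $\sum t^m$ taken over $m\in\varphi^{-1}(V_{q,r})\cap\mathbb N^a$, and each of these is rational by Lemma~\ref{lem:cosets}.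
\end{proof}

\subsection*{Rank one}
Part (a) comes down to the way a progression $h+ng$ meets a closed set $V$. In a vector group the answer is immediate: an equation of $V$ evaluated at $h+ng$ is a polynomial in $n$, so it has finitely many zeros or vanishes identically. In a group such as $\mathbb C\times\mathbb C^*$ one meets equations like $n^2=2^n$ instead, and for torsion $g$ residue classes appear. A uniform treatment needs a function of $n$ that is analytic on a compact domain containing $\mathbb Z$. Such a domain exists $p$-adically, namely $\mathbb Z_p$, so we move the problem from $\mathbb C$ to $\mathbb Q_p$. For $n\ge0$ the following lemma is also a case of the result of Bell, Ghioca and Tucker on \'etale maps \cite{BGT}.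

\begin{lemma}\label{lem:rankone}
Let $G$ be a commutative algebraic group over $\mathbb C$, let $g,h\in G(\mathbb C)$, and let $V\subset G$ be closed. Then $\{n\in\mathbb Z:h+ng\in V\}$ is the union of a finite set and finitely many residue classes.
\end{lemma}

\begin{proof}
\emph{Passage to $\mathbb Q_p$.} The variety $G$, its group structure, the closed set $V$ and the points $g,h$ are described on finitely many affine charts by finitely many polynomials. Hence there are a finitely generated subring $R\subset\mathbb C$, a commutative group scheme $G_R$ of finite type over $R$, a closed subscheme $V_R\subset G_R$ and points $g,h\in G_R(R)$ that give back the original data after base change to $\mathbb C$. Let $F$ be the fraction field of $R$. Cassels' embedding theorem states that for a finitely generated field $F$ over $\mathbb Q$ and nonzero elements $c_1,\dots,c_s\in F$ there are a prime $p$ and a field embedding $F\hookrightarrow\mathbb Q_p$ that sends every $c_i$ to a unit of $\mathbb Z_p$. Applied to generators of $R$, it gives an embedding with $R\hookrightarrow\mathbb Z_p$. The point $h+ng$ is an $F$-point of $G_R$, and whether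 an $F$-point lies in $V_R$ does not change under extension of the field $F$. So $h+ng\in V(\mathbb C)$ if and only if $h+ng\in V_R(\mathbb Q_p)$, and we may work in $\mathcal G=G_R(\mathbb Q_p)$.

\emph{Interpolation.} The group $G_R\times_R\mathbb Q_p$ is smooth, so $\mathcal G$ is a commutative $p$-adic Lie group, and regular functions on affine open subsets are analytic, that is, locally given by convergent power series. The exponential map identifies a small lattice in the Lie algebra with an open subgroup: there is an analytic group isomorphism $\iota:\mathbb Z_p^d\to U$ onto an open subgroup $U\subset\mathcal G$. We need a multiple of $g$ to lie in $U$, and this is where integrality is used. (In $\mathbb Q_p^*$, no positive power of $p$ is close to $1$.) Let $K\subset\mathcal G$ be the image of $G_R(\mathbb Z_p)$, a subgroup that contains $g$. Cover $G_R$ by finitely many affine open subschemes, each closed in some affine space over $R$. Since $\mathbb Z_p$ is a local ring, every $\mathbb Z_p$-point of $G_R$ lies in one of them, and the $\mathbb Z_p$-points of each form a closed subset of some $\mathbb Z_p^k$. So $K$ is a finite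 union of compact sets, hence compact. The open subgroup $K\cap U$ therefore has finite index $N$ in $K$, and $Ng\in U$. Write $Ng=\iota(v)$. For $0\le r<N$ define
\[
\psi_r:\mathbb Z_p\to\mathcal G,\qquad\psi_r(z)=h+rg+\iota(zv).
\]
This map is analytic, and $\psi_r(z)=h+(r+Nz)g$ for $z\in\mathbb Z$.

\emph{Zeros.} Let $Z_r=\psi_r^{-1}(V_R(\mathbb Q_p))$ and fix $z_0\in\mathbb Z_p$. Choose an affine open neighborhood of $\psi_r(z_0)$ in $G_R\times_R\mathbb Q_p$ on which $V_R$ is defined by regular functions $f_1,\dots,f_s$. On a small ball $z_0+p^k\mathbb Z_p$ each $f_i\circ\psi_r$ is given by a convergent power series in $z-z_0$, and $Z_r$ is the set of their common zeros. If all these series are zero, the ball is contained in $Z_r$. Otherwise one of them is $(z-z_0)^j$ times a series with nonzero constant term, and on a smaller ball it has no zero except possibly $z_0$. By compactness $\mathbb Z_p$ is covered by finitely many balls of these two kinds, so $Z_r$ is the union of a finite set and finitely many balls. A ball $z_0+p^k\mathbb Z_p$ meets $\mathbb Z$ in a residue class modulo $p^k$. The set in the lemma is $\bigcup_r\{r+Nz:z\in Z_r\cap\mathbb Z\}$,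 a union of a finite set and finitely many residue classes modulo integers $Np^k$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:positive}(a)]
The group $\Gamma$ is finitely generated of rank at most $1$, so $\Gamma=\mathbb Zg\oplus\Theta$ with $\Theta$ finite and $g$ either $0$ or of infinite order. Then $\varphi(m)=\ell(m)g+\tau(m)$ for homomorphisms $\ell:\mathbb Z^a\to\mathbb Z$ and $\tau:\mathbb Z^a\to\Theta$, where $\ell=0$ if $g=0$. Let $V\subset G$ be closed, and for $\theta\in\Theta$ let $S_\theta=\{n\in\mathbb Z:\theta+ng\in V\}$. Then
\[
\varphi^{-1}(V)=\bigcup_{\theta\in\Theta}\{m:\tau(m)=\theta,\ \ell(m)\in S_\theta\}.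
\]
By Lemma~\ref{lem:rankone} this is a finite union of sets $\{\tau(m)=\theta,\ \ell(m)=n_0\}$ and $\{\tau(m)=\theta,\ \ell(m)\equiv n_0\bmod k\}$. Each is a fiber of a homomorphism from $\mathbb Z^a$ to $\Theta\times\mathbb Z$ or $\Theta\times\mathbb Z/k$, hence empty or a coset. Lemma~\ref{lem:reduction} concludes the proof.
\end{proof}

\subsection*{The semiabelian case}
A \emph{semiabelian variety} is a commutative algebraic group that is an extension of an abelian variety by a torus. We use the Mordell--Lang theorem for such groups (Faltings, Vojta; in the generality needed here McQuillan \cite{McQ}): if $G$ is a semiabelian variety over $\mathbb C$, $\Gamma\subset G(\mathbb C)$ a finitely generated subgroup and $V\subset G$ closed, then $V\cap\Gamma$ is a finite union of cosets of subgroups of $\Gamma$. The role of hypothesis (b) is to guarantee that the nilpotent structure of $C$ adds nothing to the Picard group.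

\begin{proof}[Proof of Theorem~\ref{thm:positive}(b)]
Let $\mathcal N\subset\mathcal O_C$ be the nilradical, a nilpotent coherent ideal sheaf. Consider the exact sequences
\[
0\to\mathcal N\to\mathcal O_C\to\mathcal O_{C_{\mathrm{red}}}\to0,\qquad 1\to1+\mathcal N\to\mathcal O_C^*\to\mathcal O_{C_{\mathrm{red}}}^*\to1 .
\]
In characteristic $0$ the exponential and logarithm series are finite sums on $\mathcal N$ and define an isomorphism of sheaves of groups $\mathcal N\cong1+\mathcal N$. Since $C_{\mathrm{red}}$ is reduced and projective, its global functions are constant on each connected component. Such functions lift to $C$, which has the same connected components, and units lift to units. So both sequences are exact on global sections. As $H^2(\mathcal N)=0$, we obtain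
\[
0\to H^1(\mathcal N)\to H^1(\mathcal O_C)\to H^1(\mathcal O_{C_{\mathrm{red}}})\to0,\qquad0\to H^1(\mathcal N)\to\operatorname{Pic}(C)\to\operatorname{Pic}(C_{\mathrm{red}})\to0 .
\]
Thus hypothesis (b) is equivalent to $H^1(\mathcal N)=0$, and also to $\operatorname{Pic}(C)\to\operatorname{Pic}(C_{\mathrm{red}})$ being an isomorphism.

Assume (b). A line bundle on $C$ is numerically trivial if and only if its restriction to $C_{\mathrm{red}}$ is, so the homomorphism of algebraic groups $G\to\operatorname{Pic}^0_{C_{\mathrm{red}}/\mathbb C}$ is bijective on $\mathbb C$-points. Its kernel is a group scheme with one point, and it is reduced because the characteristic is $0$; so the kernel is trivial, and the homomorphism, being surjective, is an isomorphism. By the snc hypothesis $C_{\mathrm{red}}$ is a nodal curve, so $\operatorname{Pic}^0_{C_{\mathrm{red}}/\mathbb C}$ is semiabelian \cite[\S9.2, Example~8]{BLR}. For closed $V\subset G$, the Mordell--Lang theorem writes $V\cap\Gamma$ as a finite union of cosets of subgroups of $\Gamma$. The preimage of such a coset under the surjection $\varphi:\mathbb Z^a\to\Gamma$ is a coset of a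 subgroup of $\mathbb Z^a$. Lemma~\ref{lem:reduction} concludes the proof.
\end{proof}

\begin{remark}
The snc hypothesis enters the proof of Theorem~\ref{thm:positive} only in part (b), to make $\operatorname{Pic}^0_{C_{\mathrm{red}}/\mathbb C}$ semiabelian. Worse singularities bring vector groups back even for reduced curves. For a cuspidal plane cubic $C$ with normalization $\nu:\mathbb P^1\to C$ and local parameter $z$ at the preimage of the cusp, $\nu_*\mathcal O_{\mathbb P^1}^*/\mathcal O_C^*$ is the skyscraper sheaf with stalk $(1+z\mathbb C[[z]])/(1+z^2\mathbb C[[z]])\cong\mathbb C$, so the numerically trivial line bundles on $C$ form the additive group $\mathbb C$.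
\end{remark}

\begin{thebibliography}{9}

\bibitem{BGT} Bell, Ghioca and Tucker, Amer. J. Math. \textbf{132} (2010).

\bibitem{BLR} Bosch, L\"utkebohmert and Raynaud, \emph{N\'eron Models}.

\bibitem{CE} Xi Chen and E. Javier Elizondo, \emph{Zariski's conjecture and Euler-Chow series}, arXiv:1906.08694 (2019).

\bibitem{McQ} McQuillan, Invent. Math. \textbf{120} (1995).

\end{thebibliography}
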